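# Odd-covers by circuits and partitions into independent sets in $\mathbb F_2^n$

## Eulerian sets, circuits, odd-covers and the two parameters

We work with finite sets of nonzero vectors over the field with two elements. For a set $S$ of vectors, $\Sigma S$ is the sum of its elements, $\oplus$ is symmetric difference of sets, $1_S$ is the indicator function of $S$, and $[P]$ is $1$ if $P$ holds and $0$ otherwise. "Basis" means linear basis, and $e_1,\dots,e_n$ is the standard basis of $\mathbb F_2^n$.

**Definition (binary matroid, rank).** A (simple) binary matroid is a subset $M\subseteq\mathbb F_2^n\setminus\{0\}$ for some $n\ge1$. Its rank $\operatorname{rank}(M)$ is the size of a largest linearly independent subset of $M$.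

For example, $\{e_1,e_2,e_1+e_2\}\subseteq\mathbb F_2^5\setminus\{0\}$ has rank $2$, although the ambient dimension is $5$. The ambient space will matter.

**Definition (Eulerian set).** A set $S$ of nonzero vectors is Eulerian if $\Sigma S=0$.

The set $\mathbb F_2^n\setminus\{0\}$ is Eulerian for $n\ge 2$, since each coordinate equals $1$ in exactly $2^{n-1}$ vectors, an even number. The empty set is Eulerian. A non-empty linearly independent set is never Eulerian.

**Definition (circuit).** A circuit is a minimal non-empty Eulerian set. Equivalently, it is a non-empty set of nonzero vectors that sums to $0$ and all of whose proper subsets are linearly independent.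

The two forms agree because a linear relation over $\mathbb F_2$ is just a subset with sum $0$: a dependent set of vectors is one that contains a non-empty subset summing to $0$. A circuit has at least $3$ elements, because one nonzero vector does not sum to $0$ and two distinct vectors do not either. The set $\{e_1,e_2,e_1+e_2\}$ is a circuit; I call a $3$-element circuit a triangle. The set $\{e_1,e_2,e_1+e_2,e_3,e_4,e_3+e_4\}$ is Eulerian but is not a circuit.

**Definition (odd-cover, $c_2$).** Let $M\subseteq\mathbb F_2^n\setminus\{0\}$ be Eulerian. An odd-cover of $M$ is a collection of circuits $C_1,\dots,C_k\subseteq\mathbb F_2^n\setminus\{0\}$ with $C_1\oplus\dots\oplus C_k=M$. Equivalently, every element of $M$ lies in an odd number of the $C_i$, and every other nonzero vector lies in an even number of them. The minimum number of circuits in an odd-cover is $c_2(M)$.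

Odd-covers exist: if $M\neq\emptyset$, remove a minimal non-empty Eulerian subset and repeat, so $M$ is even a disjoint union of circuits. The circuits may use vectors outside $M$, and this can help. Let $M\subseteq\mathbb F_2^6$ be the union of the three triangles $\{e_1,e_2,e_1+e_2\}$, $\{e_3,e_4,e_3+e_4\}$, $\{e_5,e_6,e_5+e_6\}$. An Eulerian subset of $M$ meets each triangle in an Eulerian set, so the only circuits inside $M$ are the three triangles, and all three are needed if we stay inside $M$. With $s=e_1+\dots+e_6$, however, the two circuits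
$$\{e_1,\dots,e_6,s\},\qquad \{e_1+e_2,\ e_3+e_4,\ e_5+e_6,\ s\}$$
have symmetric difference $M$. Since $M$ is not a circuit, $c_2(M)=2$.

**Definition ($a(M)$).** $a(M)$ is the minimum $t$ such that $M$ can be partitioned into $t$ linearly independent sets.

For the three triangles, $\{e_1,\dots,e_6\}$ and $\{e_1+e_2,e_3+e_4,e_5+e_6\}$ are independent, and $M$ itself is not, so $a(M)=2$. In general an independent set in $M$ has at most $\operatorname{rank}(M)$ elements, so
$$|M|\le a(M)\operatorname{rank}(M).$$
For $M=\emptyset$ we have $a(M)=c_2(M)=0$, and no Eulerian $M$ has $a(M)=1$.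

We will use the following facts all the time.

**(F1)** Let $C$ be a circuit and $U$ a subspace. If $C\not\subseteq U$, then $|C\cap U|\le\dim U$. If $C\subseteq U$, then $|C|\le\dim U+1$.

In the first case $C\cap U$ is a proper subset of $C$, hence independent. In the second, $C$ minus one element is independent in $U$.

**(F2)** If $J$ is independent, $|J|\ge2$ and $s=\Sigma J$, then $s\notin J$ and $J\cup\{s\}$ is a circuit.

Indeed $s\ne0$ by independence. If $s\in J$, then $J\setminus\{s\}$ is non-empty and sums to $0$, which is impossible. The set $J\cup\{s\}$ sums to $0$. If $P$ is a proper non-empty zero-sum subset of it, then so is its complement, and one of the two does not contain $s$. That one is a non-empty zero-sum subset of $J$, which is impossible.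

**(F3)** In an odd-cover of $M$ every element of $M$ lies in at least one circuit. Also $|C_1\oplus\dots\oplus C_k|\equiv\sum_i|C_i|\pmod2$.

**(F4)** A set of $3$, $4$ or $5$ distinct nonzero vectors with sum $0$ is a circuit.

Otherwise a proper non-empty zero-sum subset and its complement would both sum to $0$, and one of them would have size $1$ or $2$. A single nonzero vector or two distinct vectors cannot sum to $0$.

Finally, recall the exchange property: if $I,J$ are independent and $|I|>|J|$, then some $e\in I\setminus J$ makes $J\cup\{e\}$ independent.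

## The inequality $c_2\le a$ and small sets

We can now ask: does every Eulerian $M\subseteq\mathbb F_2^n\setminus\{0\}$ satisfy
$$c_2(M)\le a(M)\,?$$
In words: if $M$ splits into $a$ independent sets, can one always produce $M$ as a symmetric difference of at most $a$ circuits? The source of the question is Bryce Frederickson and Lukas Michel, "Circuit decompositions of binary matroids", arXiv:2306.14236 (2023). It is known that $c_2(M)=(1+o(1))\,a(M)$ as $a(M)\to\infty$, and that there are matroids with $c_2(M)\ge a(M)$, for instance two independent copies of $\mathbb F_2^s\setminus\{0\}$. All circuits must lie in the space $\mathbb F_2^n$ in which $M$ is given, and $n=\operatorname{rank}(M)$ is allowed.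

Here are some cases by hand.

* If $M$ is a circuit, then $c_2(M)=1$ and $a(M)=2$, since $M$ minus one element is independent.
* If $M$ is a union of two triangles, $\{e_1,e_2,e_1+e_2\}\cup\{e_3,e_4,e_3+e_4\}$ in $\mathbb F_2^4$, then $a(M)=2$ by the partition $\{e_1,e_2,e_3,e_4\}$, $\{e_1+e_2,e_3+e_4\}$. Also $c_2(M)=2$, since $M$ is not a circuit. So equality occurs.
* Let $M=\mathbb F_2^3\setminus\{0\}$. Then $a(M)\ge\lceil 7/3\rceil=3$, and
$$\{e_1,e_2,e_3\},\quad\{e_1+e_2,\ e_1+e_3,\ e_1+e_2+e_3\},\quad\{e_2+e_3\}$$
shows $a(M)=3$. (The second set spans $e_3$, then $e_1$, then $e_2$.) A circuit in $\mathbb F_2^3$ has at most $4$ elements, so $c_2(M)\ge2$. The triangle $\{e_1,e_2,e_1+e_2\}$ and its $4$-element complement in $M$, which is a circuit by (F4), give $c_2(M)=2<3$.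

The answer to the question is nevertheless no, already with $a(M)=3$ and $24$ elements in $\mathbb F_2^8$. We will also see that it is yes whenever $\operatorname{rank}(M)<n$, and we will measure how badly the inequality can fail. For $a\ge2$ let
$$E(a)=\max\{c_2(M)-a(M)\}$$
over all $n$ and all Eulerian $M\subseteq\mathbb F_2^n\setminus\{0\}$ with $a(M)=a$; until Theorem 8 shows it is finite, read this as a supremum. The outcome is that $E(a)\ge1$ for every $a\ge3$ and that $E(a)$ has exact order $a/\log a$.

## Closing each independent set by its sum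

The first thing to try is to take a partition $M=I_1\cup\dots\cup I_t$ into independent sets and make each $I_i$ into a circuit by adding its sum. The added vectors must then be cancelled.

**Lemma 1 (closing up).** Let the Eulerian set $M$ be partitioned into non-empty independent sets $I_1,\dots,I_t$ with sums $s_i=\Sigma I_i$, and let $L=\{s_1\}\oplus\dots\oplus\{s_t\}$. Then $L\subseteq\mathbb F_2^n\setminus\{0\}$ is Eulerian, $|L|\le t$, and $c_2(M)\le t+c_2(L)$.

**Proof.** Each $s_i\ne0$ by independence. Vectors that cancel in pairs contribute $0$ to a sum, so $\Sigma L=\sum_is_i=\Sigma M=0$. Clearly $|L|\le t$. If $|I_i|\ge2$, then by (F2) the set $I_i\oplus\{s_i\}=I_i\cup\{s_i\}$ is a circuit, and we use it. If $|I_i|=1$, then $I_i\oplus\{s_i\}=\emptyset$ and we use nothing. The symmetric difference of the at most $t$ circuits used is $M\oplus L$. Adding an optimal odd-cover of $L$ gives an odd-cover of $M$. $\square$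

For $M=\mathbb F_2^3\setminus\{0\}$ with the partition above, the sums are $e_1+e_2+e_3$, $e_1$ and $e_2+e_3$, so $L$ is a triangle.

**Proposition 2.** If $a(M)=2$, then $c_2(M)\le2$. If $a(M)\in\{3,4,5\}$, then $c_2(M)\le a(M)+1$.

**Proof.** Apply Lemma 1 with $t=a=a(M)$. We show that $L$ is empty if $a=2$, and is empty or a circuit if $a\in\{3,4,5\}$.

* $a=2$: $s_1+s_2=0$, so $s_1=s_2$ and $L=\emptyset$.
* $a=3$: the $s_i$ are nonzero with sum $0$. If two were equal, the third would be $0$. So they are distinct and $L$ is a triangle by (F4).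
* $a=4$: if two of the $s_i$ coincide, the other two have sum $0$, so they coincide as well and $L=\emptyset$. Otherwise $L$ consists of four distinct nonzero vectors with sum $0$, a circuit by (F4).
* $a=5$: if two coincide, say $s_4=s_5$, then $\{s_4\}\oplus\{s_5\}=\emptyset$ and $s_1+s_2+s_3=0$, so as in the case $a=3$ the set $L=\{s_1,s_2,s_3\}$ is a triangle. Otherwise $L$ consists of five distinct nonzero vectors with sum $0$, a circuit by (F4). $\square$

The cost appears at $a=3$: three closing vectors form a triangle, and removing it takes one extra circuit. To prove $c_2\le a$ we would have to cancel the closing vectors for free.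

## Chaining through a vector outside the span

Closing vectors cancel for free if they telescope. Instead of one closing vector, give each independent set two: the one left over from the previous set, and a new one to be passed on.

**Lemma 3 (chaining).** Let $M\subseteq\mathbb F_2^n\setminus\{0\}$ be Eulerian and partitioned into non-empty independent sets $J_1,\dots,J_t$. Put $s_i=\Sigma J_i$ and $\sigma_i=s_1+\dots+s_i$ (so $\sigma_0=0$). If some $x\in\mathbb F_2^n$ satisfies
$$x\notin\sigma_{i-1}+\operatorname{span}J_i\qquad(i=1,\dots,t),$$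
then $c_2(M)\le t$.

**Proof.** Let $x_i=x+\sigma_i$ for $0\le i\le t$. Since $\sigma_t=\Sigma M=0$, we have $x_t=x_0=x$. Put $C_i=J_i\cup\{x_{i-1},x_i\}$. By hypothesis $x_{i-1}=x+\sigma_{i-1}\notin\operatorname{span}J_i$, so $J_i\cup\{x_{i-1}\}$ is independent with at least two elements. Its sum is $s_i+x_{i-1}=x_i$. By (F2), $C_i$ is a circuit and the three parts $J_i,\{x_{i-1}\},\{x_i\}$ are disjoint. Modulo $2$,
$$\sum_{i=1}^t1_{C_i}=1_M+\sum_{i=1}^t\bigl(1_{\{x_{i-1}\}}+1_{\{x_i\}}\bigr)=1_M+1_{\{x_0\}}+1_{\{x_t\}}=1_M .$$
So $C_1,\dots,C_t$ is an odd-cover of $M$. $\square$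

As an illustration, take $M=\{e_1,e_2,e_1+e_2\}$ in $\mathbb F_2^3$ with $J_1=\{e_1,e_2\}$, $J_2=\{e_1+e_2\}$ and $x=e_3$. The chain is $C_1=\{e_1,e_2,e_3,e_1+e_2+e_3\}$, $C_2=\{e_1+e_2,\ e_1+e_2+e_3,\ e_3\}$.

**Theorem 4.** If $M\subseteq\mathbb F_2^n\setminus\{0\}$ is Eulerian and $\operatorname{rank}(M)<n$, then $c_2(M)\le a(M)$.

**Proof.** The empty set is trivial. Otherwise take an optimal partition and any $x\notin\operatorname{span}M$. Since $\sigma_{i-1}+\operatorname{span}J_i\subseteq\operatorname{span}M$, Lemma 3 applies with $t=a(M)$. $\square$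

If $M$ spans, an $x$ outside the span is not available, but Lemma 3 only asks $x$ to avoid $t$ affine subspaces. The method stops completely in one situation: when $\operatorname{rank}(M)=n$ and $|M|=a(M)\,n$. Then every optimal partition consists of bases, $\operatorname{span}J_i$ is the whole space, and the hypothesis already fails for $i=1$. Call such an $M$ tight. Tight sets are where a counterexample can live.

## Doubling a tight set

Tightness alone is not enough. Consider
$$Q=\mathbb F_2^4\setminus\operatorname{span}(e_1,e_2),\qquad |Q|=12 .$$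
We will see in Theorem 6 that $Q$ is a union of three disjoint bases. But $Q$ is also the union of the three nonzero cosets of $W=\operatorname{span}(e_1,e_2)$, namely $e_3+W$, $e_4+W$, $e_3+e_4+W$. Each of these consists of four distinct nonzero vectors with sum $0$, so it is a circuit by (F4), and $c_2(Q)\le3=a(Q)$. Circuits in $\mathbb F_2^k$ may have up to $k+1$ elements, while tightness asks for an average of only $k$; this slack is what a single copy leaves.

The remedy is to place two copies of $Q$ in complementary $k$-dimensional subspaces $V_1$ and $V_2$. By (F1), a circuit can have $k+1$ elements in one half only by lying entirely in it, and then it has none in the other half. So every circuit is forced to take exactly $k$ elements from each half, hence to have size exactly $2k+1$, and a parity count finishes.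

**Proposition 5.** Let $a$ be odd, $k\ge2$, and let $Q\subseteq\mathbb F_2^k\setminus\{0\}$ be Eulerian and a disjoint union of $a$ bases $B_1,\dots,B_a$ of $\mathbb F_2^k$. Let $M=(Q\times\{0\})\cup(\{0\}\times Q)\subseteq\mathbb F_2^{2k}$. Then $M$ is Eulerian, $a(M)=a$ and $c_2(M)\ge a+1$.

**Proof.**

**Step 1: the value of $a(M)$.** $M$ is Eulerian because $Q$ is. The sets $(B_i\times\{0\})\cup(\{0\}\times B_i)$ are $a$ bases of $\mathbb F_2^{2k}$ that partition $M$, so $a(M)\le a$. As $|M|=2ka=a\operatorname{rank}(M)$, also $a(M)\ge a$.

**Step 2: counting forces the shape of an odd-cover with at most $a$ circuits.** Suppose $C_1,\dots,C_t$ is an odd-cover with $t\le a$. Let $V_1=\mathbb F_2^k\times\{0\}$, $V_2=\{0\}\times\mathbb F_2^k$, and let $p_j$ be the number of $i$ with $C_i\subseteq V_j$. By (F3) the circuits cover all $ak$ elements of $M\cap V_1$. By (F1), a circuit inside $V_1$ has at most $k+1$ elements in $V_1$. A circuit inside $V_2$ has none, as $V_1\cap V_2=\{0\}$. Every other circuit has at most $k$. Therefore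
$$ak\le\sum_i|C_i\cap V_1|\le(t-p_1-p_2)k+p_1(k+1)=(t-p_2)k+p_1,$$
and in the same way
$$ak\le\sum_i|C_i\cap V_2|\le(t-p_1)k+p_2 .$$
Adding the two,
$$2ak\le2tk-(k-1)(p_1+p_2).$$
Since $t\le a$ and $k\ge2$, this forces $t=a$ and $p_1=p_2=0$. Then both displayed chains are equalities with every term at most $k$, so $|C_i\cap V_j|=k$ for all $i$ and $j$.

**Step 3: parity.** No $C_i$ lies in $V_j$, so $C_i\cap V_j$ is independent of size $k$, a basis of $V_j$. Hence $C_i$ contains a basis of $V_1\oplus V_2$, which has $2k$ elements. A circuit is dependent and, by (F1), has at most $2k+1$ elements, so $|C_i|=2k+1$. Now $\sum_i|C_i|=a(2k+1)$ is odd because $a$ is odd, while $|M|=2ka$ is even. This contradicts (F3). So $c_2(M)\ge a+1$. $\square$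

**Theorem 6.** Let $Q=\mathbb F_2^4\setminus\operatorname{span}(e_1,e_2)$ and $M=(Q\times\{0\})\cup(\{0\}\times Q)\subseteq\mathbb F_2^8\setminus\{0\}$. Then $M$ is a spanning Eulerian set with $24$ elements, $a(M)=3$ and $c_2(M)=4$. Hence the inequality $c_2(M)\le a(M)$ does not hold for every Eulerian binary matroid.

**Proof.** Write $p=e_1$, $q=e_2$, $c=e_3$, $d=e_4$, $g=c+d$ and $W=\{0,p,q,p+q\}$. Then $Q$ is the union of $c+W$, $d+W$ and $g+W$. Each coset sums to $0$, so $Q$ is Eulerian. It is the disjoint union of
$$\{c,\;c+p,\;d,\;d+q\},\quad\{c+q,\;c+p+q,\;g,\;g+p+q\},\quad\{d+p,\;d+p+q,\;g+p,\;g+q\}.$$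
Each of these four-element sets spans $\mathbb F_2^4$:

* the first spans $c,p,d,q$;
* the second contains pairs with differences $p$ and $p+q$, so it spans $p,q$ and then $c,g$, and $d=c+g$;
* the third contains pairs with differences $q$ and $p+q$, so it spans $p,q$ and then $d,g$, and $c=d+g$.

Proposition 5 with $a=3$, $k=4$ gives $a(M)=3$ and $c_2(M)\ge4$; in particular $M$ contains a basis of $\mathbb F_2^8$. Proposition 2 gives $c_2(M)\le4$. $\square$

By Theorem 4 the same $24$ vectors, placed in $\mathbb F_2^9$, do satisfy the inequality. The condition $\operatorname{rank}(M)<n$ in Theorem 4 cannot be dropped.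

## Every $a\ge3$, and large rank

**Theorem 7.**

(a) $E(2)=0$.

(b) $E(3)=E(4)=E(5)=1$.

(c) $E(a)\ge1$ for every $a\ge3$.

(d) If $M\subseteq\mathbb F_2^n\setminus\{0\}$ is Eulerian, $a=a(M)\ge2$ and $2^{\lfloor n/(a+1)\rfloor}>a+1$, then $c_2(M)\le a+1$. For every odd $a\ge3$ there is an $M$ with $a(M)=a$ and $c_2(M)=a+1$.

**Proof of (a) and (b), given (c).** Proposition 2 gives $E(2)\le0$ and $E(a)\le1$ for $a\in\{3,4,5\}$. The two triangles in $\mathbb F_2^4$ have $a=c_2=2$, so $E(2)=0$. The lower bounds in (b) are part of (c).

**Proof of (c) for odd $a$.** By Proposition 5 it suffices to find, for some $k\ge2$, an Eulerian $Q$ that is a disjoint union of $a$ bases of $\mathbb F_2^k$. We take multiples of one basis in a finite field: multiplication by a nonzero scalar is an invertible linear map, so it takes bases to bases, and sums are easy to control.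

**Step 1: when two multiples are disjoint.** Let $F=\mathbb F_{2^k}$, which is $\mathbb F_2^k$ as a vector space, with $k\ge 2$ so large that $2+(2a-3)k^2<2^k$. Let $B$ be an $\mathbb F_2$-basis of $F$ and $s=\Sigma B$. Let $R=\{b/b':b,b'\in B\}$, so $|R|\le k^2$, $1\in R$ and $R^{-1}=R$. For nonzero $\beta,\beta'$, the bases $\beta B$ and $\beta'B$ intersect exactly if $\beta b=\beta'b'$ for some $b,b'\in B$, that is, if $\beta'\in\beta R$.

**Step 2: choosing the multipliers with sum $0$.** Choose nonzero $\beta_1,\dots,\beta_{a-2}$ one after another with $\beta_j\notin\bigcup_{i<j}\beta_iR$, and with $\beta_{a-2}\ne\beta_1+\dots+\beta_{a-3}$ in addition. (For $a=3$ the last sum is empty and the condition says $\beta_1\neq0$.) At each choice at most $2+(a-3)k^2<2^k$ values are excluded. Then $\sigma=\beta_1+\dots+\beta_{a-2}\ne0$. Now choose $y\in F$ avoiding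

* $0$ and $\sigma$,
* the sets $\beta_iR$ and $\sigma+\beta_iR$ for $i\le a-2$,
* the values $\sigma/(r+1)$ for $r\in R$, $r\ne1$.

At most $2+2(a-2)k^2+k^2=2+(2a-3)k^2<2^k$ values are excluded, so $y$ exists. Put $\beta_{a-1}=y$ and $\beta_a=y+\sigma$. Both are nonzero.

**Step 3: checking.** We need $\beta_j\notin\beta_iR$ for all $i<j$. For $j\le a-2$ this is the greedy choice. For $i\le a-2$ and $j=a-1$ it is $y\notin\beta_iR$; for $i\le a-2$ and $j=a$ it is $y\notin\sigma+\beta_iR$. For $(i,j)=(a-1,a)$, suppose $y+\sigma=ry$ with $r\in R$. Then $r\ne1$ since $\sigma\ne0$, and $y=\sigma/(r+1)$, which was excluded. So the bases $\beta_iB$ are pairwise disjoint. Finally $\sum_i\beta_i=\sigma+y+(y+\sigma)=0$, so $Q=\bigcup_i\beta_iB$ has $\Sigma Q=s\sum_i\beta_i=0$.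

**Proof of (d).** The point is that chaining fails for bases, but with one more set in the partition all sets can be made noticeably smaller than a basis, and then the affine subspaces of Lemma 3 no longer fill the space.

**Step 1: balancing.** Start with a partition of $M$ into $a$ independent sets, together with one empty set. While two of the $a+1$ sets satisfy $|I|\ge|J|+2$, the exchange property gives $e\in I\setminus J$ with $J\cup\{e\}$ independent. Move $e$ from $I$ to $J$. The sum of the squares of the sizes changes by $-2(|I|-|J|)+2\le-2$, so the process stops. It stops with $a+1$ independent sets whose sizes differ by at most $1$. Since $|M|\le an$, each has size at most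
$$\Bigl\lceil\frac{an}{a+1}\Bigr\rceil=\Bigl\lceil n-\frac n{a+1}\Bigr\rceil=n-\Bigl\lfloor\frac n{a+1}\Bigr\rfloor .$$

**Step 2: chaining.** Discard empty sets. In Lemma 3 there are at most $a+1$ forbidden affine subspaces, with in total at most $(a+1)2^{\,n-\lfloor n/(a+1)\rfloor}<2^n$ elements. So some $x$ is allowed, and $c_2(M)\le a+1$.

**Step 3: the last sentence of (d).** For odd $a\ge3$, take the example from (c), where $n=2k$, with $k$ so large that also $2^{\lfloor2k/(a+1)\rfloor}>a+1$. Then $a+1\le c_2(M)\le a+1$. $\square$

What remains of Theorem 7 is part (c) for even $a\ge4$. The doubling argument cannot give it: if $a$ is even, then $a(2k+1)$ is even and Step 3 of Proposition 5 yields no contradiction. In fact its conclusion can fail. Let $Q\subseteq\mathbb F_2^4$ be the set of vectors with an odd number of ones. It is the disjoint union of the bases $\{e_1,\dots,e_4\}$ and $\{u+e_1,\dots,u+e_4\}$, where $u=e_1+e_2+e_3+e_4$. (The second set sums to $4u+u=u$, so it spans $u$ and every $e_i$.) Also $\Sigma Q=u+u=0$. So $Q$ satisfies all the other hypotheses with $a=2$, yet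 the doubled set has $a(M)=2$ and therefore $c_2(M)\le2$ by Proposition 2. The even case will come from a different construction (Theorem 9).

## Iterating the closing-up lemma: the upper bound

Lemma 1 leaves a set $L$ with at most $a$ elements. A set with few elements has a much smaller $a(\cdot)$, so we can repeat. To quantify "much smaller" we use a classical theorem.

**Edmonds' matroid partition theorem** (J. Edmonds, *Minimum partition of a matroid into independent subsets*, J. Res. Nat. Bur. Standards 69B (1965)). For non-empty $L\subseteq\mathbb F_2^n\setminus\{0\}$,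
$$a(L)=\max_{\emptyset\ne X\subseteq L}\Bigl\lceil\frac{|X|}{\operatorname{rank}X}\Bigr\rceil .$$

For instance, for $L=\mathbb F_2^3\setminus\{0\}$ the choice $X=L$ gives $\lceil7/3\rceil=3$, the value we found by hand.

**Theorem 8.** For every $a\ge2$, with $q=\lceil a/\log_2(a+1)\rceil$,
$$E(a)\le q+2\Bigl\lceil\frac q{\log_2(q+1)}\Bigr\rceil=(1+o(1))\frac a{\log_2a}.$$

**Proof.**

**Step 1: a set with at most $t$ elements has small $a(\cdot)$.** Let $t\ge1$ and $1\le|L|\le t$. For $\emptyset\ne X\subseteq L$ we have $|X|\le2^{\operatorname{rank}X}-1$, so $\operatorname{rank}X\ge\log_2(|X|+1)$. The function $t\mapsto t/\log_2(t+1)$ is increasing on $t>0$: its derivative has the sign of $\ln(1+t)-\frac t{1+t}$, which is positive because it vanishes at $0$ and has derivative $t/(1+t)^2>0$. Hence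
$$\frac{|X|}{\operatorname{rank}X}\le\frac{|X|}{\log_2(|X|+1)}\le\frac t{\log_2(t+1)},$$
and Edmonds' theorem gives $a(L)\le\lceil t/\log_2(t+1)\rceil$. For $L=\emptyset$ this holds too.

**Step 2: a recursion.** Let $F(t)$ be the supremum of $c_2(M)$ over Eulerian $M$ with $a(M)\le t$. If $a(M)\le t$, apply Lemma 1 to an optimal partition: $|L|\le a(M)\le t$, and by Step 1
$$F(t)\le t+F\bigl(\lceil t/\log_2(t+1)\rceil\bigr)\qquad(t\ge1).\tag{1}$$

**Step 3: $F(t)\le2t$ for all $t\ge0$.** $F(0)=F(1)=0$, since a non-empty independent set is not Eulerian. By Proposition 2, $F(2)\le2$ and $F(3)\le4$. For $t\ge4$ we claim $\lceil t/\log_2(t+1)\rceil\le t/2$: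

* for $t=4,5$ we have $\log_2(t+1)\ge t/2$, because $5\ge2^2$ and $6^2\ge2^5$, so the value is at most $2$;
* for $t=6$ we have $\log_2 7\ge2$, so the value is at most $3$;
* for $t\ge7$ we have $\log_2(t+1)\ge3$, so the value is at most $\lceil t/3\rceil\le(t+2)/3\le t/2$.

So for $t\ge4$, (1) and induction give $F(t)\le t+2\cdot\frac t2=2t$.

**Step 4: conclusion.** Let $a(M)=a$ and apply Lemma 1 with $t=a$. By Step 1, $a(L)\le q$, so $c_2(M)\le a+F(q)$. Apply (1) once more, then Step 3:
$$c_2(M)\le a+q+F\Bigl(\Bigl\lceil\frac q{\log_2(q+1)}\Bigr\rceil\Bigr)\le a+q+2\Bigl\lceil\frac q{\log_2(q+1)}\Bigr\rceil .$$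
As $a\to\infty$ we have $q=(1+o(1))a/\log_2a$, so $q\to\infty$ and the last term is $o(q)$. This gives the asymptotic form. $\square$

In particular $E(a)$ is finite. The theorem says $c_2(M)\le a(M)+O(a(M)/\log a(M))$ always, and the rest of the lecture shows that this is best possible up to the constant.

## A tight set whose full circuits carry labels

The parity argument of Proposition 5 was one global check: total size modulo $2$. It gains at most one circuit, and only for odd $a$. We now want $h$ separate parity checks.

Build a tight set $M$ which contains $h$ special elements $t_1,\dots,t_h$, in such a way that every circuit which is "full" (meets $M$ as much as tightness asks, in a nested chain of subspaces) contains exactly one $t_k$ and exactly one element outside $M$, and the outside element lies in a set $S_k$ determined by the label $k$. Since $t_k\in M$, it must be covered an odd number of times. Since $S_k$ is disjoint from $M$, it must be met an even number of times in total. Full circuits contribute equally to both counts. So for each of the $h$ labels, some circuit that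 is not full must intervene. Circuits that are not full waste capacity, and with $c$ circuits the total waste is at most proportional to $c-h$. The proof comes down to showing that a circuit can help with many labels only if it wastes a comparable amount.

**Theorem 9.** Let $h\ge4$ be even and $a\in\{h,h+1\}$. Let $m,e\ge1$ satisfy $2^m\ge hm+2$ and $2^e\ge2h$, and put $d=e+1$. There is an Eulerian $M$ spanning $\mathbb F_2^{m+d+1}$ with $a(M)=a$ and
$$c_2(M)\ge h+\frac h{12m+7d+2}.$$
Consequently $E(a)\ge1$ for even $a\ge4$, and $\displaystyle E(a)\ge\Bigl(\frac1{19}-o(1)\Bigr)\frac a{\log_2a}$.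

The smallest instance is $h=a=4$: $m=5$ works since $32\ge22$, and $e=3$, $d=4$. Then $M$ has $40$ elements in $\mathbb F_2^{10}$, and the bound $4+\frac4{90}$ gives $c_2(M)\ge5$; with Proposition 2, $c_2(M)=5$.

### The construction

Let $V=U\oplus W\oplus\langle v\rangle$ over $\mathbb F_2$, with $v\neq0$ and $\dim U=m$, where $W$ has basis $w_1,\dots,w_d$. Put $n=\dim V=m+d+1$,
$$\omega=w_1+\dots+w_d,\qquad W_0=\operatorname{span}(w_1,\dots,w_{d-1}),\qquad \dim W_0=e .$$
Since $2^e\ge2h\ge8$, we have $e\ge3$ and $d\ge4$. "The $w_j$-coordinate" and "the $v$-coordinate" refer to this decomposition.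

**The set $M_0\subseteq U$.** Identify $U$ with the field $\mathbb F_{2^m}$ and let $\theta$ be a primitive element, that is, a generator of the multiplicative group. Its minimal polynomial over $\mathbb F_2$ has degree $m$, so $1,\theta,\dots,\theta^{m-1}$ is a basis. Multiplying by a power of $\theta$ shows that any $m$ consecutive powers form a basis. (For $m=3$ and $\theta^3=\theta+1$, the powers $\theta,\theta^2,\theta^3=\theta+1$ form a basis of $\mathbb F_8$.) Let
$$M_0=\{\theta^0,\dots,\theta^{hm-1}\}\ \text{ if }a=h,\qquad M_0=\{\theta^0,\dots,\theta^{hm}\}\ \text{ if }a=h+1 .$$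
These powers are distinct since $hm+1\le2^m-1$. So $M_0$ is a union of $h$ disjoint bases of $U$, plus one further element if $a=h+1$.

**The classes $w_j+A$.** Let $A=\{\alpha_1,\dots,\alpha_h\}\subseteq U$ be any set with $h$ elements; there is one since $h\le2^m$. Use $w_j+A$ for $j=1,\dots,d$.

**The labels.** Choose distinct $\tau_1,\dots,\tau_h\in W_0$ with $\tau_1+\dots+\tau_h=0$, as follows. Choose distinct $\tau_1,\dots,\tau_{h-2}$ so that, when choosing $\tau_{h-2}$, we avoid the previous vectors and also their sum. At most $h-2<2^e$ values are excluded. Then $\sigma=\tau_1+\dots+\tau_{h-2}\ne0$. Choose $y\in W_0$ with $y,\ y+\sigma\notin\{\tau_1,\dots,\tau_{h-2}\}$, possible since $2(h-2)<2^e$. Put $\tau_{h-1}=y$ and $\tau_h=y+\sigma$. These are distinct because $\sigma\ne0$, and the total sum is $\sigma+y+y+\sigma=0$.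

**The set $T=\{t_1,\dots,t_h\}$.** Put $u_1=\Sigma M_0+d\,\Sigma A\in U$, $t_1=v+\tau_1+u_1$, and $t_i=v+\tau_i$ for $i\ge2$.

Let
$$M=M_0\cup\bigcup_{j=1}^d(w_j+A)\cup T .$$
The parts are disjoint and consist of nonzero vectors. Note $M\cap U=M_0$ and $M\cap(U\oplus W)=M\setminus T$.

**$M$ is Eulerian.** As $h$ is even,
$$\Sigma M=\Sigma M_0+h\omega+d\,\Sigma A+hv+\sum_i\tau_i+u_1=\Sigma M_0+d\,\Sigma A+u_1=0 .$$

**$a(M)=a$ and $M$ spans.** For $i=1,\dots,h$ take the $i$-th basis in $M_0$ together with $\{w_j+\alpha_i:j\le d\}$ and $t_i$. This has $m+d+1=n$ elements. It spans $U$, then $W$ modulo $U$, then $v$ modulo $U\oplus W$, so it is a basis of $V$. These $h$ bases are disjoint and cover $M$ except for one element when $a=h+1$. So $a(M)\le a$. As $|M|=hn+(a-h)$ and independent sets have at most $n$ elements, $a(M)\ge a$.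

### Waste, full circuits and labels

Let $\mathcal C$ be an odd-cover of $M$ with $c$ circuits. For a circuit $C$ put
$$x=m-|C\cap M_0|,\qquad y=m+d-|C\cap M\cap(U\oplus W)|,\qquad z=n-|C\cap M|,$$
$$\delta(C)=5x+5y+2z .$$
(In this part $x,y,z$ always denote these numbers.) The three numbers measure how far $C$ is from meeting $M$ in $m$, $m+d$ and $n$ elements inside $U$, $U\oplus W$ and $V$. They can be negative. Call $C$ *full* if $x=y=z=0$.

**The budget.** By (F3) the circuits of $\mathcal C$ together cover $M_0$, $M\cap(U\oplus W)$ and $M$, which have at least $hm$, $h(m+d)$ and $hn$ elements. So summing $x$, $y$, $z$ over $\mathcal C$ gives at most $(c-h)m$, $(c-h)(m+d)$ and $(c-h)n$, and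
$$\sum_{C\in\mathcal C}\delta(C)\le(c-h)\bigl(5m+5(m+d)+2(m+d+1)\bigr)=(c-h)(12m+7d+2).\tag{2}$$

**The label sets.** Let $S_i=v+\omega+\tau_i+U$ and $S=S_1\cup\dots\cup S_h$. The $\tau_i$ are distinct elements of $W$, so the $S_i$ are pairwise disjoint cosets of $U$. Also $S\cap M=\emptyset$: elements of $S$ have both $v$-coordinate and $w_d$-coordinate equal to $1$ (as $\tau_i\in W_0$), while the only elements of $M$ with $v$-coordinate $1$ are those of $T$, and they have $w_d$-coordinate $0$. For a circuit $C$ let
$$\mathrm{wt}(C)=|C\cap S|+|C\cap T| .$$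

**Structure remark.** If $C\not\subseteq U\oplus W$ and $x=y=0$, then $C\cap M\cap(U\oplus W)$ is a basis of $U\oplus W$ and contains exactly one element of each class $w_j+A$.

Indeed, this set is a proper subset of $C$, hence independent, and it has $m+d$ elements because $y=0$. So it is a basis of $U\oplus W$. It has $m$ elements in $U$ because $x=0$. Its other $d$ elements lie in the classes, and modulo $U$ they must span $W$. An element of $w_j+A$ is $w_j$ modulo $U$, so all $d$ vectors $w_1,\dots,w_d$ must occur among $d$ elements, each exactly once.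

### Proof of Theorem 9

**Step 1: circuits that are not full must serve every label.** We show
$$\sum_{C\in\mathcal C\text{ not full}}\mathrm{wt}(C)\ge h .\tag{3}$$
First let $C$ be full. Since $|C\cap M|=n$ and $|C\cap M\cap(U\oplus W)|=m+d=n-1$, $C$ contains exactly one element $t_k$ of $T$. So $C\not\subseteq U\oplus W$, and by the structure remark $C\cap M\cap(U\oplus W)$ is a basis of $U\oplus W$. Adding $t_k$, we see that $B=C\cap M$ is a basis of $V$. A circuit is dependent and has at most $n+1$ elements, so $C=B\cup\{s\}$ with $s\notin M$, and $\Sigma C=0$ gives $s=\Sigma B$. Modulo $U$, the sum $\Sigma B$ receives nothing from $M_0$, one $w_j$ for each $j$, and $v+\tau_k$ from $t_k$. Hence $s\in v+\omega+\tau_k+U=S_k$. As $B\subseteq M$ misses $S$, for every $i$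
$$|C\cap S_i|=[i=k]=|C\cap\{t_i\}| .$$

Now fix $i$. Since $t_i\in M$, the sum $\sum_{C\in\mathcal C}|C\cap\{t_i\}|$ is odd. Since $S_i\cap M=\emptyset$, each vector of $S_i$ lies in an even number of circuits, so $\sum_{C\in\mathcal C}|C\cap S_i|$ is even. The two sums together are odd, and each full circuit contributes $0$ or $2$ to them. Therefore
$$\sum_{C\in\mathcal C\text{ not full}}\bigl(|C\cap S_i|+|C\cap\{t_i\}|\bigr)$$
is odd, hence at least $1$. Summing over $i=1,\dots,h$, with the $S_i$ disjoint, gives (3).

**Step 2: service is paid for by waste.** We show $\mathrm{wt}(C)\le\delta(C)$ for every circuit $C$ that is not full. There are three cases, by position in the chain $U\subseteq U\oplus W\subseteq V$.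

**Case (i): $C\not\subseteq U\oplus W$.** By (F1), $x\ge0$, $y\ge0$, and $z\ge-1$ since $|C|\le n+1$. The sets $S$ and $T$ are disjoint and both miss $M\cap(U\oplus W)$, so
$$\mathrm{wt}(C)\le|C|-|C\cap M\cap(U\oplus W)|\le n+1-(m+d-y)=2+y .$$
So it suffices that $\delta(C)\ge2+y$.

If $z\ge0$, then $x,y,z\ge0$ are not all $0$, because $C$ is not full. So $x+y+z\ge1$ and
$$\delta(C)-(2+y)=5x+4y+2z-2\ge2(x+y+z)-2\ge0 .$$

If $z=-1$, then $|C\cap M|=n+1$, so $C\subseteq M$. Suppose $x=y=0$. By the structure remark exactly one element of $C$ lies in $w_d+A$. All other elements of $C$ lie in $M_0$, in classes $w_j+A$ with $j<d$, or in $T$, and have $w_d$-coordinate $0$. So $\Sigma C$ has $w_d$-coordinate $1$, contradicting $\Sigma C=0$. Hence $x+y\ge1$ and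
$$\delta(C)-(2+y)=5x+5y-2-2-y=5x+4y-4\ge0 .$$

**Case (ii): $C\subseteq U\oplus W$, $C\not\subseteq U$.** Elements of $S$ and $T$ have $v$-coordinate $1$, so $\mathrm{wt}(C)=0$. By (F1), $x\ge0$, and $y\ge-1$ since $|C|\le m+d+1$. Also $C\cap M=C\cap M\cap(U\oplus W)$, so $z=n-(m+d-y)=y+1\ge0$. If $y\ge0$, then $\delta(C)\ge0$.

If $y=-1$, then $|C\cap M|=m+d+1$, so $C\subseteq M$ and $|C|=m+d+1$. Removing one element leaves $m+d$ independent vectors, so $C$ spans $U\oplus W$. Hence for each $j$ some element of $C$ has $w_j$-coordinate $1$, that is, $C$ meets $w_j+A$. The $w_j$-coordinate of $\Sigma C=0$ is the parity of $|C\cap(w_j+A)|$, so $C$ has at least $2$ elements in each class. Therefore $|C\cap M_0|\le m+d+1-2d=m+1-d$, so $x\ge d-1\ge1$. With $z=0$ we get $\delta(C)=5x-5\ge0$.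

**Case (iii): $C\subseteq U$.** Again $\mathrm{wt}(C)=0$. By (F1), $x\ge-1$. As $C\cap M=C\cap M_0$ has $m-x$ elements, $y=x+d$ and $z=x+d+1$. So
$$\delta(C)=12x+7d+2\ge7d-10\ge0,$$
because $d\ge4$.

**Step 3: comparing waste with the budget.** Full circuits have $\delta=0$. By (3), Step 2 and (2),
$$h\le\sum_{C\in\mathcal C\text{ not full}}\mathrm{wt}(C)\le\sum_{C\in\mathcal C}\delta(C)\le(c-h)(12m+7d+2),$$
so $c\ge h+h/(12m+7d+2)$. As $\mathcal C$ was an arbitrary odd-cover, this is the bound for $c_2(M)$.

**Step 4: the consequences.** Suitable $m$ and $e$ exist for each $h$, since $2^m$ outgrows $hm+2$. The bound is larger than $h$, so $c_2(M)\ge h+1$. Taking $a=h$ gives $E(a)\ge1$ for every even $a\ge4$. This also completes the proof of Theorem 7(c), and with it Theorem 7(b).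

For the asymptotic bound, take $m$ and $e$ minimal. Then $2^m>h$, so $m>\log_2h$. On the other hand $m\le\lceil\log_2h+2\log_2\log_2h\rceil=:m'$ for large $h$: we have $2^{m'}\ge h(\log_2h)^2$, and this exceeds $hm'+2$ for large $h$ because $m'=(1+o(1))\log_2h$. So $m=(1+o(1))\log_2h$. Also $e=\lceil\log_2(2h)\rceil$, so $d=e+1=(1+o(1))\log_2h$. Hence $12m+7d+2=(19+o(1))\log_2h$. For any $a\ge4$ let $h\in\{a-1,a\}$ be even. Since $a-h\le1$,
$$E(a)\ge c_2(M)-a\ge\frac h{12m+7d+2}-1=\Bigl(\frac1{19}-o(1)\Bigr)\frac a{\log_2a}. \qquad\square$$

Theorems 8 and 9 together say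
$$\Bigl(\frac1{19}-o(1)\Bigr)\frac a{\log_2a}\;\le\;E(a)\;\le\;(1+o(1))\frac a{\log_2a}.$$
The optimal constant is not determined here.
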